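# Sinking a vertex in a directed acyclic graph: edges and diagonals of characteristic imset polytopes

## 1. Four orientations of one graph whose set families balance

Take the undirected graph on $\{1,2,3,4,5\}$ with edges $12,13,23,24,25,35$: two triangles $123$ and $235$ glued along $23$, and a pendant edge $24$. Orient it in the following four ways (parent sets that are not listed are empty).

| DAG | parent sets | topological order |
|---|---|---|
| $\mathcal G$ | $\mathrm{pa}(2)=\{1,4\},\ \mathrm{pa}(3)=\{1,2,5\},\ \mathrm{pa}(5)=\{2\}$ | $1,4,2,5,3$ |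
| $\mathcal G'$ | $\mathrm{pa}(1)=\{2,3\},\ \mathrm{pa}(2)=\{4\},\ \mathrm{pa}(3)=\{2,5\},\ \mathrm{pa}(5)=\{2\}$ | $4,2,5,3,1$ |
| $\mathcal H_1$ | $\mathrm{pa}(2)=\{1,4\},\ \mathrm{pa}(3)=\{1,2\},\ \mathrm{pa}(5)=\{2,3\}$ | $1,4,2,3,5$ |
| $\mathcal H_2$ | $\mathrm{pa}(1)=\{2\},\ \mathrm{pa}(2)=\{4\},\ \mathrm{pa}(3)=\{1,2,5\},\ \mathrm{pa}(5)=\{2\}$ | $4,2,1,5,3$ |

Each is acyclic, because of the order in the last column. The second arises from the first by turning both edges at vertex $1$ towards $1$.

For each of the four, list all sets of the form $\{j\}\cup T$ with $\emptyset\ne T\subseteq \mathrm{pa}(j)$, writing $124$ for $\{1,2,4\}$.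

- $\mathcal G$: from $2$: $12,24,124$; from $3$: $13,23,35,123,135,235,1235$; from $5$: $25$.
- $\mathcal G'$: from $1$: $12,13,123$; from $2$: $24$; from $3$: $23,35,235$; from $5$: $25$.
- $\mathcal H_1$: from $2$: $12,24,124$; from $3$: $13,23,123$; from $5$: $25,35,235$.
- $\mathcal H_2$: from $1$: $12$; from $2$: $24$; from $3$: $13,23,35,123,135,235,1235$; from $5$: $25$.

All four lists contain the six edges and the sets $123$ and $235$. The remaining sets are $124,135,1235$ for $\mathcal G$, nothing for $\mathcal G'$, $124$ for $\mathcal H_1$, and $135,1235$ for $\mathcal H_2$. So the surplus of $\mathcal G$ over $\mathcal G'$ is divided between $\mathcal H_1$ and $\mathcal H_2$.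

Here is what this is for. Such lists are the vertices of a polytope, and a conjecture says that the step from $\mathcal G$ to $\mathcal G'$, "sink one vertex", always runs along an edge of the polytope. The division above makes the segment from $\mathcal G$ to $\mathcal G'$ share its midpoint with the segment from $\mathcal H_1$ to $\mathcal H_2$, so it is a diagonal of a parallelogram and not an edge. There is also a pattern in the picture. The children $2\to3$ of vertex $1$ in $\mathcal G$ are cut into a lower part $\{2\}$ and an upper part $\{3\}$: $\mathcal H_1$ keeps the surplus belonging to the lower part, and $\mathcal H_2$ the surplus belonging to the upper part. Most of these notes prove that a cut of this kind is present whenever the conjecture fails.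

## 2. Characteristic imsets and the sinking conjecture

Let $[n]=\{1,\dots,n\}$. In a directed acyclic graph (DAG) $\mathcal G$ on $[n]$, write $\mathrm{pa}_{\mathcal G}(i)$ for the set of parents of $i$ and $\mathrm{ne}_{\mathcal G}(i)$ for the set of vertices joined to $i$ by an edge in either direction. The skeleton of $\mathcal G$ is the underlying undirected graph.

**Definition (characteristic imset).** $c_{\mathcal G}$ is the $0/1$-vector indexed by the sets $S\subseteq[n]$ with $|S|\ge2$, with $c_{\mathcal G}(S)=1$ if there is $j\in S$ with $S\subseteq \mathrm{pa}_{\mathcal G}(j)\cup\{j\}$, and $c_{\mathcal G}(S)=0$ otherwise.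

We call such a $j$ the *sink* of $S$ in $\mathcal G$. It is unique: two sinks $j\ne k$ would give $k\to j$ and $j\to k$. So $c_{\mathcal G}(S)=1$ iff $S$ has a sink, and the sets with value $1$ are exactly the sets $\{j\}\cup T$ listed in Section 1. Three remarks are used constantly.

- The sink of $S$ is adjacent to all other elements of $S$. If $j$ is the sink of $S$ and $j\in S'\subseteq S$, $|S'|\ge2$, then $j$ is the sink of $S'$.
- Whether $S$ has a sink depends only on the edges inside $S$. In particular, if $\mathcal G-i$ is $\mathcal G$ with $i$ deleted and $i\notin S$, then $c_{\mathcal G}(S)=c_{\mathcal G-i}(S)$.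
- The transitivity rule: if $x\to y\to z$ in a DAG and $x,z$ are adjacent, then $x\to z$, since $z\to x$ would close a cycle.

**Definition (v-structure, Markov equivalence).** A v-structure is an induced subgraph $a\to b\leftarrow c$ with $a,c$ non-adjacent. Two DAGs are Markov equivalent, $\mathcal G\sim\mathcal H$, if they have the same skeleton and the same v-structures.

We use as known Studený's theorem: $c_{\mathcal G}=c_{\mathcal H}$ if and only if $\mathcal G\sim\mathcal H$.

**Definition (the polytope).** For an undirected graph $G$ on $[n]$, $\mathrm{CIM}_G=\operatorname{conv}(c_{\mathcal G}:\mathcal G\text{ a DAG with skeleton }G)$.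

It is a face of $\mathrm{CIM}_n=\operatorname{conv}(c_{\mathcal G}:\mathcal G\text{ a DAG on }[n])$, and its vertices are exactly the vectors $c_{\mathcal G}$ with $\mathcal G$ of skeleton $G$ (distinct $0/1$-vectors are always the vertices of their convex hull).

A face of a polytope is the set of maximizers of a linear functional. We use three textbook facts: a face is the convex hull of the vertices it contains; a face of a face is a face; and if a face contains the midpoint of a segment lying in the polytope, it contains the whole segment.

**Definition (sinking a vertex).** $\mathcal G_{\downarrow i}$ is obtained from $\mathcal G$ by directing every edge at $i$ towards $i$ and changing nothing else.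

It is again a DAG with the same skeleton: no edge leaves $i$, so a cycle would avoid $i$ and lie in $\mathcal G$. In Section 1, $\mathcal G'=\mathcal G_{\downarrow1}$.

**Conjecture.** If $\mathcal G$ and $\mathcal G_{\downarrow i}$ are not Markov equivalent, then $\operatorname{conv}(c_{\mathcal G},c_{\mathcal G_{\downarrow i}})$ is an edge (a one-dimensional face) of $\mathrm{CIM}_G$.

The question comes from Petter Restadh, "Diameters of the Characteristic Imset Polytopes", arXiv:2302.03647 (2023). We shall see that the conjecture is false and determine exactly when it fails.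

## 3. Paths, stars, and the agreement functional

Start with three vertices. If $G$ is a triangle, every set of at least two vertices has a sink in every DAG (its last element), so $\mathrm{CIM}_G$ is a point. If $G$ is the path $1-2-3$, the orientation $1\to2\leftarrow3$ has the set $123$ in its list and the other three orientations do not. So $\mathrm{CIM}_G$ is a segment and there is nothing to prove.

For the path $1-2-3-4$, let $v$ be the indicator vector of the three edges. A v-structure is possible at $2$ or at $3$, but not at both, since the edge $23$ would need two directions. The vertices are $v,\ v+e_{123},\ v+e_{234}$: a triangle, and every pair of vertices is an edge.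

For the star with center $1$ and leaves $2,3,4$, subtract the indicator of the edges. According to the parents of $1$ we get
$$0,\quad e_{123},\quad e_{124},\quad e_{134},\quad e_{123}+e_{124}+e_{134}+e_{1234}.$$
The four nonzero vectors are linearly independent (only the last involves $e_{1234}$), so this is a simplex, and again all pairs are edges.

How would one certify an edge in general? Let $\Delta$ be the set of coordinates where $c_{\mathcal G}$ and $c_{\mathcal G_{\downarrow i}}$ differ. The functional $\sum_{S\notin\Delta}(2c_{\mathcal G}(S)-1)x_S$ rewards agreement with $c_{\mathcal G}$ off $\Delta$, and on $0/1$-vectors it is maximal exactly for those that agree with $c_{\mathcal G}$ there. So all vertices agreeing with $c_{\mathcal G}$ off $\Delta$ span a face, the *agreement face*. If $|\Delta|=1$, this face is the segment and we are done.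

In general, record a vertex of the agreement face by the vector $y\in\{0,1\}^{\Delta}$ with $y(S)=1$ iff it agrees with $c_{\mathcal G}$ at $S$. Then $c_{\mathcal G}$ becomes $\mathbf 1$, $c_{\mathcal G_{\downarrow i}}$ becomes $\mathbf 0$, and we want a weight vector $\omega$ with $\omega\cdot\mathbf 1=0$ and $\omega\cdot y<0$ for every other $y$ that occurs.

In the star, sink the center of the DAG $1\to2,3,4$. Then $\Delta=\{123,124,134,1234\}$ and the agreement face is everything. Up to exchanging the roles of $\mathbf 0$ and $\mathbf 1$, the other vectors are $e_{123},e_{124},e_{134}$, and $\omega=(-1,-1,-1,3)$ works.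

No such $\omega$ exists as soon as two complementary vectors $y$ and $\mathbf 1-y$ both occur. This is where the plan of certifying an edge stops, and it does happen.

## 4. A parallelogram with the conjectured edge as a diagonal

**Theorem 1.** The conjecture fails for every $n\ge5$.

**Proof.** Let $n=5$, $i=1$, with the DAGs of Section 1. Let $v_0$ be the indicator vector of the six edges together with $123$ and $235$. The lists in Section 1 say
$$c_{\mathcal G}=v_0+e_{124}+e_{135}+e_{1235},\quad c_{\mathcal G_{\downarrow1}}=v_0,\quad c_{\mathcal H_1}=v_0+e_{124},\quad c_{\mathcal H_2}=v_0+e_{135}+e_{1235}.$$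
These are four distinct vertices of $\mathrm{CIM}_G$; in particular $\mathcal G\not\sim\mathcal G_{\downarrow1}$. Moreover
$$c_{\mathcal G}+c_{\mathcal G_{\downarrow1}}=c_{\mathcal H_1}+c_{\mathcal H_2}.\tag{1}$$
If $\operatorname{conv}(c_{\mathcal G},c_{\mathcal G_{\downarrow1}})$ were a face, it would contain the midpoint of $c_{\mathcal H_1}$ and $c_{\mathcal H_2}$, hence also $c_{\mathcal H_1}$. But the only vertices of $\mathrm{CIM}_G$ in it are its two ends, a contradiction.

For $n>5$ add vertices $6,\dots,n$ with edges $4\to v$ for $v\ge6$ to all four DAGs. Each new vertex has the single parent $4$ and no children, so acyclicity is kept and the only new sets with value $1$ are $\{4,v\}$, in all four DAGs. Since $v$ is not adjacent to $1$, the second DAG is still obtained from the first by sinking $1$. So (1) persists, with connected skeleton. $\blacksquare$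

On five vertices the agreement face is exactly this parallelogram. Let $\mathcal H$ agree with $c_{\mathcal G}$ off $\{124,135,1235\}$. A sink of $135$ can only be $3$, since $1,5$ are non-adjacent. If $3$ is its sink, then either $2\to3$ and $3$ is the sink of $1235$, or $3\to2$ and the transitivity rule gives $1\to2$, $5\to2$, so $2$ is the sink of $1235$. Conversely, a sink of $1235$ is $2$ or $3$ (vertices $1,5$ are non-adjacent). It is not $2$, since then $125$ would have a sink, while $c_{\mathcal G}(125)=0$. So it is $3$, and $135$ has a sink. Hence $c_{\mathcal H}(135)=c_{\mathcal H}(1235)$, and only the four vectors above occur. The coordinates where $\mathcal G$ and $\mathcal G_{\downarrow1}$ differ split into two blocks, $\{124\}$ and $\{135,1235\}$, which switch independently.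

## 5. Where the imset changes, and the statement of the classification

From now on fix $\mathcal G$ with skeleton $G$, and $i$. Write $\mathcal G'=\mathcal G_{\downarrow i}$, $Q=\mathcal G-i$, and
$$N=\mathrm{ne}_{\mathcal G}(i),\qquad P=\mathrm{pa}_{\mathcal G}(i),\qquad C=N\setminus P,\qquad \bar N=[n]\setminus(N\cup\{i\}).$$
So $C$ is the set of children of $i$. For $c\in C$ let $D_c=\mathrm{pa}_{\mathcal G}(c)\cap\bar N$ be the set of parents of $c$ that $i$ does not see, and $W=\{c\in C:D_c\ne\emptyset\}$. Put
$$\mathcal A=\{S:i\in S\subseteq N\cup\{i\},\ c_{\mathcal G}(S)=0\},\qquad \mathcal B=\{S:i\in S,\ S\cap\bar N\ne\emptyset,\ c_{\mathcal G}(S)=1\},$$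
$$M=P\cup\bigcup_{S\in\mathcal A}(S\setminus\{i\}),\qquad L=N\setminus M.$$

The vectors $c_{\mathcal G}$ and $c_{\mathcal G'}$ differ exactly on $\mathcal A\cup\mathcal B$. Indeed, if $i\notin S$, both values are $c_Q(S)$. If $i\in S$, a sink of $S$ in $\mathcal G'$ must be $i$, because $i$ has no children in $\mathcal G'$; so $c_{\mathcal G'}(S)=1$ iff $S\subseteq N\cup\{i\}$. Thus on $\mathcal A$ we have $c_{\mathcal G}=0$, $c_{\mathcal G'}=1$; on $\mathcal B$ we have $c_{\mathcal G}=1$, $c_{\mathcal G'}=0$; and elsewhere they agree. Every $S\in\mathcal A$ has at least three elements, since two-element sets $\{i,x\}$ with $x\in N$ are edges and have value $1$.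

**Example A** (the graph of Theorem 1, $i=1$). $P=\emptyset$, $C=N=\{2,3\}$, $\bar N=\{4,5\}$, $D_2=\{4\}$, $D_3=\{5\}$, $W=\{2,3\}$, $\mathcal A=\emptyset$, $\mathcal B=\{124,135,1235\}$, $M=\emptyset$, $L=\{2,3\}$.

**Example B.** Let $i=1$ and $1\to2,\ 1\to3,\ 1\to4,\ 2\to4,\ 3\to4,\ 2\to5,\ 3\to5,\ 5\to4$. Then $P=\emptyset$, $N=C=\{2,3,4\}$, $\bar N=\{5\}$. A set $S$ with $1\in S\subseteq\{1,2,3,4\}$ has sink $4$ if $4\in S$, so $\mathcal A=\{123\}$. A set in $\mathcal B$ contains $1$ and $5$, and its sink is a common child, that is $4$; so $\mathcal B=\{145,1245,1345,12345\}$. Hence $M=\{2,3\}$, $L=\{4\}$, $W=\{4\}$, $D_4=\{5\}$.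

**Lemma 1.** (a) If $\mathcal A\ne\emptyset$ then $M\cup\{i\}\in\mathcal A$. (b) $L\subseteq C$; in $\mathcal G$ we have $x\to v$ for all $x\in M\cup\{i\}$, $v\in L$; and $L$ is a clique.

**Proof.** (a) $\mathcal A$ is closed under union: a sink of $S\cup S'$ lies in $S$ or in $S'$ and would be a sink of that set. So $\mathcal A$ has a largest element $\hat S$, the union of all its members. Let $p\in P\setminus\hat S$. If $\hat S\cup\{p\}$ had a sink, it would not lie in $\hat S$ (else $\hat S$ would have a sink), so it would be $p$, forcing $i\to p$; impossible. So $\hat S\cup\{p\}\in\mathcal A$, contradicting maximality. Hence $P\subseteq\hat S$ and $\hat S=M\cup\{i\}$.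

(b) $P\subseteq M$ gives $L\subseteq C$. Suppose $\mathcal A\ne\emptyset$ and let $v,v'\in L$, possibly equal. The set $M\cup\{i,v,v'\}$ is not contained in $\hat S$, so it is not in $\mathcal A$. It contains $i$ and lies in $N\cup\{i\}$, so it has a sink. The sink is not in $M\cup\{i\}$, because $M\cup\{i\}$ has none; so it is $v$ or $v'$. With $v=v'$ this gives $M\cup\{i\}\to v$, and with $v\ne v'$ it gives that $v,v'$ are adjacent.

Suppose $\mathcal A=\emptyset$. Then $M=P$ and $L=C$, and $i\to v$ for $v\in L$. For $p\in P$, $v\in C$ the set $\{i,p,v\}$ has a sink. It is not $i$, as $i\to v$, nor $p$, as $p\to i$; so it is $v$ and $p\to v$. For $v\ne v'$ in $C$ the set $\{i,v,v'\}$ has a sink, which is not $i$, so $v,v'$ are adjacent. $\square$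

So $L$ is totally ordered by $\mathcal G$: $c'<c$ iff $c'\to c$. For $c\in L$ write $L_{<c}$ for the elements before $c$; then
$$\mathrm{pa}_Q(c)=M\cup L_{<c}\cup D_c\qquad(c\in L).\tag{2}$$
A *final segment* of $L$ is an up-closed subset.

**Theorem 2.** Let $\mathcal G\not\sim\mathcal G'$. The following are equivalent.

1. $\operatorname{conv}(c_{\mathcal G},c_{\mathcal G'})$ is not an edge of $\mathrm{CIM}_G$.
2. There are DAGs $\mathcal H_1,\mathcal H_2$ with skeleton $G$, $c_{\mathcal H_1}+c_{\mathcal H_2}=c_{\mathcal G}+c_{\mathcal G'}$ and $c_{\mathcal H_1}\notin\{c_{\mathcal G},c_{\mathcal G'}\}$.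
3. There is a final segment $L_>$ of $L$ with $W\cap L_>\ne\emptyset$ and ($\mathcal A\ne\emptyset$ or $W\cap(L\setminus L_>)\ne\emptyset$), and a DAG $\mathcal H_1$ with skeleton $G$ such that
   - (a) $\mathcal H_1$ and $\mathcal G$ orient all edges inside $N\cup\{i\}$ identically;
   - (b) $\mathcal H_1-i\sim Q$;
   - (c) $\mathrm{pa}_{\mathcal H_1}(c)\cap\bar N=D_c$ for $c\in C\setminus L_>$, and $=\emptyset$ for $c\in L_>$.

In Example A, (3) holds with $L_>=\{3\}$ and the $\mathcal H_1$ of Section 1. In Example B it holds with $L_>=\{4\}$ and $\mathcal H_1$ obtained by reversing $5\to4$: the order $1,2,3,4,5$ shows acyclicity, and both $\mathcal H_1-1$ and $Q$ have exactly the v-structures $2\to4\leftarrow3$ and $2\to5\leftarrow3$.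

The equivalence of (1) and (2) is not a general feature of $0/1$-polytopes. In the language of Section 3, a balanced set of vectors need not contain a complementary pair: $(1,1,0),(1,0,1),(0,1,1)$ average to $\tfrac23\mathbf 1$, and no two of them are complementary. So the proof of (1)⇒(3) has to use the graphs.

## 6. Cutting the children of $i$: from (3) to (2) to (1)

**Step 1: (2)⇒(1).** This is the midpoint argument of Theorem 1. If the segment were a face, it would contain the midpoint of $c_{\mathcal H_1},c_{\mathcal H_2}$, hence the vertex $c_{\mathcal H_1}$, which is neither of its ends.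

**Step 2: the partner $\mathcal H_2$.** Given (3), we build the second DAG. Let $\mathcal H_2$ be $Q$ together with $x\to i$ for $x\in N\setminus L_>$ and $i\to c$ for $c\in L_>$. A cycle would pass through $i$ and contain a $Q$-path from some $c\in L_>$ to some $x\in N\setminus L_>$. But $x\to c$ in $Q$: for $x\in M$ by Lemma 1, and for $x\in L\setminus L_>$ because $L_>$ is up-closed. That would be a cycle in $Q$. So $\mathcal H_2$ is a DAG with skeleton $G$.

**Step 3: the sum.** We check $c_{\mathcal H_1}+c_{\mathcal H_2}=c_{\mathcal G}+c_{\mathcal G'}$ at each $S$.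

Let $i\notin S$. All four values agree, because $\mathcal H_1-i\sim Q=\mathcal H_2-i=\mathcal G-i=\mathcal G'-i$ and equivalent DAGs have equal imsets.

Let $i\in S\subseteq N\cup\{i\}$. By (a), $c_{\mathcal H_1}(S)=c_{\mathcal G}(S)$, and $c_{\mathcal G'}(S)=1$. Also $c_{\mathcal H_2}(S)=1$: if $S\cap L_>=\emptyset$, the sink is $i$; otherwise it is the last element of $S\cap L_>$, which receives edges from $i$, from the earlier elements of $L_>$ and from all of $N\setminus L_>$.

Let $i\in S$ and $S\cap\bar N\ne\emptyset$. Then $c_{\mathcal G'}(S)=0$. In any DAG with skeleton $G$ a sink of $S$ is not $i$, so it is a child of $i$. Hence $c_{\mathcal G}(S)=1$ iff there is $j\in S\cap C$ with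
$$S\cap N\subseteq\mathrm{pa}_{\mathcal G}(j)\cup\{j\}\quad\text{and}\quad S\cap\bar N\subseteq D_j,\tag{3}$$
and this $j$ is unique. By (a), the children of $i$ in $\mathcal H_1$ are $C$ and the first condition in (3) is the same in $\mathcal H_1$. By (c), the second is the same for $j\in C\setminus L_>$ and cannot hold in $\mathcal H_1$ for $j\in L_>$. So $c_{\mathcal H_1}(S)=1$ iff a $j$ as in (3) exists in $C\setminus L_>$. In $\mathcal H_2$ the children of $i$ are $L_>$, and $\mathrm{pa}_{\mathcal H_2}(j)=\mathrm{pa}_{\mathcal G}(j)$ for $j\in L_>$; so $c_{\mathcal H_2}(S)=1$ iff a $j$ as in (3) exists in $L_>$. Since $j$ is unique, $c_{\mathcal G}(S)=c_{\mathcal H_1}(S)+c_{\mathcal H_2}(S)$.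

**Step 4: $\mathcal H_1$ is new.** Take $w\in W\cap L_>$ and $a\in D_w$. Then $c_{\mathcal G}(\{i,w,a\})=1$, while $c_{\mathcal H_1}(\{i,w,a\})=0$ by Step 3, since the only element of $C$ in this set lies in $L_>$. So $c_{\mathcal H_1}\ne c_{\mathcal G}$. If $\mathcal A\ne\emptyset$, then on $\mathcal A$ we have $c_{\mathcal H_1}=c_{\mathcal G}=0\ne1=c_{\mathcal G'}$. Otherwise take $u\in W\cap(L\setminus L_>)$ and $a\in D_u$; then $c_{\mathcal H_1}(\{i,u,a\})=1\ne0=c_{\mathcal G'}(\{i,u,a\})$. This proves (3)⇒(2). $\square$

Sections 7 to 11 prove (1)⇒(3).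

## 7. A balanced family produced by a missing edge

**Step 5: duality.** We turn "not an edge" into a family of DAGs to work with. Let $\mathcal F$ be the set of DAGs $\mathcal H$ with skeleton $G$ and $c_{\mathcal H}(S)=c_{\mathcal G}(S)$ for all $S\notin\mathcal A\cup\mathcal B$. Then $\mathcal G,\mathcal G'\in\mathcal F$, and $\operatorname{conv}(c_{\mathcal H}:\mathcal H\in\mathcal F)$ is the agreement face of Section 3. For $\mathcal H\in\mathcal F$ define $y_{\mathcal H}\in\{0,1\}^{\mathcal A\cup\mathcal B}$ by $y_{\mathcal H}(S)=1-c_{\mathcal H}(S)$ on $\mathcal A$ and $y_{\mathcal H}(S)=c_{\mathcal H}(S)$ on $\mathcal B$. On the agreement face the other coordinates are constant, so this is an affine isomorphism onto $\operatorname{conv}(y_{\mathcal H}:\mathcal H\in\mathcal F)$, with $y_{\mathcal G}=\mathbf 1$ and $y_{\mathcal G'}=\mathbf 0$. Let $\mathcal E=\{y_{\mathcal H}:\mathcal H\in\mathcal F\}\setminus\{\mathbf 0,\mathbf 1\}$.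

If $\mathcal E=\emptyset$, the agreement face is the segment. If $\mathcal E\neq\emptyset$ and $\operatorname{conv}(\mathcal E)$ does not meet the line $\mathbb R\mathbf 1$, strict separation of a compact convex set from a linear subspace gives $\omega$ with $\omega\cdot\mathbf 1=0$ and $\omega\cdot y<0$ on $\mathcal E$. (A functional bounded on one side on a subspace vanishes on it.) Then the segment from $\mathbf 0$ to $\mathbf 1$ is the face where $\omega$ attains its maximum $0$. In both cases the segment is a face of a face, so it is a face, and it is one-dimensional since $\mathcal G\not\sim\mathcal G'$; this contradicts (1). So, assuming (1), there are $\mathcal R_1,\dots,\mathcal R_r\in\mathcal F$ with $y_{\mathcal R_k}\in\mathcal E$ and $\lambda_k>0$, $\sum_k\lambda_k=1$, such that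
$$\sum_k\lambda_k\,y_{\mathcal R_k}=t\,\mathbf 1,\qquad 0<t<1.\tag{4}$$
Here $0<t<1$ because the $y_{\mathcal R_k}$ are $0/1$-vectors different from $\mathbf 0$ and $\mathbf 1$. Let $\mathcal K=\{\mathcal R_1,\dots,\mathcal R_r\}$, the *balanced family*.

**Step 6: how (4) is used.** For $S\in\mathcal A\cup\mathcal B$ let $I(S)=\{k:c_{\mathcal R_k}(S)=1\}$, and call $\sum_{k\in I}\lambda_k$ the weight of an index set $I$. By (4), $I(S)$ has weight $t$ if $S\in\mathcal B$ and weight $1-t$ if $S\in\mathcal A$. All $\lambda_k$ are positive, so
$$\text{if } S,S'\in\mathcal B\ (\text{or both in }\mathcal A)\text{ and } I(S')\subseteq I(S),\text{ then } I(S')=I(S).\tag{5}$$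
This turns an implication valid in every member of $\mathcal K$ into an equivalence.

## 8. What the members of the balanced family look like

Facts (F1) to (F3) hold for every $\mathcal H\in\mathcal F$; the later ones need $\mathcal H\in\mathcal K$. The aim is to describe $\mathcal H$, up to equivalence, by one bit and one subset of $W$.

**(F1)** *$\mathcal H-i\sim Q$.* Sets $S\not\ni i$ are not in $\mathcal A\cup\mathcal B$, so $c_{\mathcal H-i}=c_Q$; apply Studený's theorem on $[n]\setminus\{i\}$. In particular $\mathcal H-i$ and $Q$ have the same v-structures.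

**(F2)** *If $i\to c\leftarrow a$ in $\mathcal H$ with $a\in\bar N$, then $c\in C$ and $a\in D_c$.* We have $c_{\mathcal H}(\{i,c,a\})=1$, and the set is not in $\mathcal A$. If it is in $\mathcal B$, then $c_{\mathcal G}(\{i,c,a\})=1$ by definition; if it is in neither family, the same holds because $\mathcal H\in\mathcal F$. Since $i,a$ are non-adjacent, its sink in $\mathcal G$ is $c$.

**(F3)** *For $S\in\mathcal A$: $c_{\mathcal H}(S)=1$ iff $S\setminus\{i\}\subseteq\mathrm{pa}_{\mathcal H}(i)$.* "If" is clear. Conversely, let $j$ be the sink of $S$ in $\mathcal H$ and suppose $j\ne i$. As $|S|\ge3$, $j$ is also the sink of $S\setminus\{i\}$, so $c_{\mathcal G}(S\setminus\{i\})=c_{\mathcal H}(S\setminus\{i\})=1$. Let $k$ be the sink of $S\setminus\{i\}$ in $\mathcal G$. If $i\to k$ in $\mathcal G$, then $k$ is a sink of $S$ in $\mathcal G$, contradicting $S\in\mathcal A$. If $k\to i$ in $\mathcal G$, then every other $v\in S\setminus\{i\}$ satisfies $v\to k\to i$ and is adjacent to $i$, so $v\to i$. Thus $S\setminus\{i\}\subseteq P$ and $i$ is a sink of $S$ in $\mathcal G$, again a contradiction.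 So $j=i$.

From now on let $\mathcal H\in\mathcal K$.

**(F4)** *If $\mathcal A\ne\emptyset$, then $c_{\mathcal H}$ is constant on $\mathcal A$. Write $\alpha_{\mathcal H}$ for its value; if $\alpha_{\mathcal H}=1$, then $M\subseteq\mathrm{pa}_{\mathcal H}(i)$.* By Lemma 1, $M\cup\{i\}\in\mathcal A$. If $c_{\mathcal H}(M\cup\{i\})=1$, then $M\subseteq\mathrm{pa}_{\mathcal H}(i)$ by (F3). Every $S\in\mathcal A$ has $S\setminus\{i\}\subseteq M$, so $c_{\mathcal H}(S)=1$. Hence $I(M\cup\{i\})\subseteq I(S)$, and by (5) the two are equal.

**(F5)** *For $c\in W$ let $D_c^{\mathcal H}=\{a\in D_c: i\to c\leftarrow a\text{ in }\mathcal H\}$. Then $D_c^{\mathcal H}\in\{\emptyset,D_c\}$.* Let $\emptyset\ne D'\subseteq D_c$. The set $\{i,c\}\cup D'$ has sink $c$ in $\mathcal G$, so it is in $\mathcal B$. A sink of it in $\mathcal H$ must be $c$, since $i$ is adjacent to no element of $D'$. So its value in $\mathcal H$ is $1$ iff $D'\subseteq D_c^{\mathcal H}$. Hence $I(\{i,c\}\cup D_c)\subseteq I(\{i,c,a\})$ for each $a\in D_c$, and by (5) these sets are equal: if one $a$ lies in $D_c^{\mathcal H}$, all do.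

Let $U_{\mathcal H}=\{c\in W:D_c^{\mathcal H}=D_c\}$. For $c\in U_{\mathcal H}$ we have $i\to c$ and $a\to c$ in $\mathcal H$ for all $a\in D_c$. For $c\in W$, $a\in D_c$ we have $c_{\mathcal H}(\{i,c,a\})=1$ iff $c\in U_{\mathcal H}$; so for every $c\in W$,
$$\sum_{k:\,c\in U_{\mathcal R_k}}\lambda_k=t.\tag{6}$$

**(F6)** *If $\mathcal A\neq\emptyset$: $\alpha_{\mathcal H}=1$ implies $U_{\mathcal H}\cap M=\emptyset$, and $\alpha_{\mathcal H}=0$ implies $W\cap M\subseteq U_{\mathcal H}$.* If $\alpha_{\mathcal H}=1$, then $M\subseteq\mathrm{pa}_{\mathcal H}(i)$, whereas elements of $U_{\mathcal H}$ are children of $i$ in $\mathcal H$. So for $c\in W\cap M$ we have $\{k:c\in U_{\mathcal R_k}\}\subseteq\{k:\alpha_{\mathcal R_k}=0\}$. The first set has weight $t$ by (6), and the second has weight $1-(1-t)=t$. Hence they are equal, which is the second claim. (If $\mathcal A=\emptyset$, then $M=P$, $L=C$ and $W\subseteq L$.)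

**(F7)** *It is impossible that [$\mathcal A=\emptyset$ or $\alpha_{\mathcal H}=0$] and $U_{\mathcal H}=W$, and impossible that [$\mathcal A=\emptyset$ or $\alpha_{\mathcal H}=1$] and $U_{\mathcal H}=\emptyset$.* We list the v-structures of $\mathcal H$. Those avoiding $i$ are the v-structures of $Q$, by (F1). Those with middle vertex $i$ are given by the non-adjacent $b,b'\in N$ with $c_{\mathcal H}(\{i,b,b'\})=1$ (a sink must be $i$). This value is $\alpha_{\mathcal H}$ if $\{i,b,b'\}\in\mathcal A$; otherwise the set is in neither family and the value is the common one of $\mathcal G$ and $\mathcal G'$. The remaining ones are $i\to c\leftarrow a$ with $a\in\bar N$; by (F2) and the definition of $U_{\mathcal H}$ they are exactly those with $c\in U_{\mathcal H}$, $a\in D_c$. The same list describes $\mathcal G$ with bit $0$ and set $W$, and $\mathcal G'$ with bit $1$ and set $\emptyset$ (no edge leaves $i$). So in the first case $\mathcal H\sim\mathcal G$ and $y_{\mathcal H}=\mathbf 1$; in the second $\mathcal H\sim\mathcal G'$ and $y_{\mathcal H}=\mathbf 0$. Both contradict $y_{\mathcal H}\in\mathcal E$.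

**(F8)** *Let $c,c'\in W$ with $c'\to c$ in $\mathcal G$, $c'\in U_{\mathcal H}$, $c\notin U_{\mathcal H}$. Then $D_c\cap D_{c'}=\emptyset$.* Suppose $a\in D_c\cap D_{c'}$. If $c'\to c$ in $\mathcal H$, then $i\to c'\to c$ and $a\to c'\to c$ give $i\to c\leftarrow a$ in $\mathcal H$ by the transitivity rule, so $c\in U_{\mathcal H}$ by (F5), a contradiction.

If $c\to c'$ in $\mathcal H$, put $S_0=\{i,c,a\}$ and $S=\{i,c,c',a\}$. Both have sink $c$ in $\mathcal G$, so both are in $\mathcal B$. In $\mathcal H$ the set $S$ has sink $c'$, while $c_{\mathcal H}(S_0)=0$. Now let $\mathcal H^*\in\mathcal K$ have $c_{\mathcal H^*}(S_0)=1$, that is, $i\to c\leftarrow a$ in $\mathcal H^*$. If $c'\to c$ in $\mathcal H^*$, then $c$ is a sink of $S$. If $c\to c'$, then $i\to c\to c'$ and $a\to c\to c'$ force $i\to c'$, $a\to c'$, and $c'$ is a sink of $S$. So $I(S_0)\subseteq I(S)$, and (5) gives equality, contradicting the values in $\mathcal H$.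

## 9. Non-adjacent pairs in $M$, and the choice of the cut

**Lemma 2.** Let $\mathcal A\ne\emptyset$ and let $M''$ be the set of vertices lying in some non-adjacent pair $\{b,b'\}$ with $b\in C$, $b'\in N$. Then $\{i,b,b'\}\in\mathcal A$ for each such pair, so $M''\subseteq M$. There is no $m_0\in(C\cap M)\setminus M''$ with $b\to m_0$ in $\mathcal G$ for all $b\in M''$. In particular $M''\ne\emptyset$, and so $M''\cap C\ne\emptyset$.

**Proof.** A sink of $\{i,b,b'\}$ could only be $i$, but $b\notin P$. This gives the first claim.

Let $Z=(C\cap M)\setminus M''$. Elements of $C\setminus M''$ are adjacent to all other elements of $N$, so $Z$ is a clique. Suppose there is $m_0\in Z$ with $b\to m_0$ for all $b\in M''$, and let $z$ be the last element of $Z$ in $\mathcal G$. For $b\in M''$ we have $b\to z$: either $z=m_0$, or $b\to m_0\to z$ with $b,z$ adjacent. For $p\in P$, $p\to i\to z$ with $p,z$ adjacent gives $p\to z$. The other elements of $Z$ point to $z$, and $i\to z$. Since $M=P\cup(M''\cap C)\cup Z$, the vertex $z$ is a sink of $M\cup\{i\}$, contradicting Lemma 1(a).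

Finally, $C\cap M\ne\emptyset$: otherwise $M=P$, and $P\ne\emptyset$ as $|M\cup\{i\}|\ge3$, so $i$ would be a sink of $M\cup\{i\}\in\mathcal A$. If $M''$ were empty, any element of $C\cap M$ would be a forbidden $m_0$. So $M''\ne\emptyset$, and each pair contributes an element of $C$. $\square$

**Step 7: $W\cap L\ne\emptyset$.** The cut must have an element of $W$ above it. If $\mathcal A=\emptyset$, then $\mathcal B\ne\emptyset$ because $c_{\mathcal G}\ne c_{\mathcal G'}$. The sink of a set $S\in\mathcal B$ in $\mathcal G$ is a child $j$ of $i$ with $\emptyset\neq S\cap\bar N\subseteq D_j$, so $\emptyset\ne W\subseteq C=L$. If $\mathcal A\ne\emptyset$ and $W\cap L=\emptyset$, then $W\subseteq M$. For any $\mathcal H\in\mathcal K$, (F6) then gives $U_{\mathcal H}=W$ if $\alpha_{\mathcal H}=0$ and $U_{\mathcal H}=\emptyset$ if $\alpha_{\mathcal H}=1$; both are excluded by (F7).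

**Step 8: the cut.** We choose one $\mathcal H\in\mathcal K$ and read $L_>$ off it. Let $w=\max(W\cap L)$. By (6) and $t<1$ there is $\mathcal H\in\mathcal K$ with $w\notin U_{\mathcal H}$. Fix it for the rest of the proof. $\mathrm{An}_Q(\cdot)$ denotes proper ancestors in $Q$.

- Case I: $U_{\mathcal H}\cap L\ne\emptyset$. Let $u$ be its maximum, $L_>=\{c\in L:c>u\}$ and $X=\{u\}\cup\mathrm{An}_Q(u)$. Since $u\in W\cap L$, $u\le w$, and $u\ne w$; so $w\in L_>$.
- Case II: $U_{\mathcal H}\cap L=\emptyset$. If $\mathcal A=\emptyset$, then $U_{\mathcal H}\subseteq W\subseteq L$, so $U_{\mathcal H}=\emptyset$, against (F7). So $\mathcal A\ne\emptyset$. If $\alpha_{\mathcal H}=1$, (F6) gives $U_{\mathcal H}=\emptyset$, against (F7). So $\alpha_{\mathcal H}=0$ and $W\cap M\subseteq U_{\mathcal H}$. Let $L_>=L\ni w$ and $X=M\cup\mathrm{An}_Q(M)$.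

In both cases $w\in W\cap L_>$. In Case I, $u\in W\cap(L\setminus L_>)$; in Case II, $\mathcal A\ne\emptyset$. So the requirements on $L_>$ in (3) hold, and what is left is to construct $\mathcal H_1$. The set $X$ is ancestral in $Q$ (closed under taking parents), so an edge of $Q$ between $x\in X$ and $r\notin X$ is $x\to r$.

**Step 9: properties of the cut.** We show that $\mathcal H$ already has the edges between $L_>$ and $\bar N$ in the direction we want. The claim (G) is: $N\setminus L_>\subseteq X$, $L_>\cap X=\emptyset$, and for every $c\in L_>$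

- (G1) $c\to a$ in $\mathcal H$ for all $a\in\bar N$ adjacent to $c$;
- (G2) $D_c\cap X=\emptyset$;
- (G3) in Case I: $u\to c$ in $\mathcal H$, and $u\to a$ in $Q$ for all $a\in D_c$.

*Case I.* Let $c\in L_>$. By maximality of $u$, $c\notin U_{\mathcal H}$. Then $D_c\cap D_u=\emptyset$: trivially if $D_c=\emptyset$, and otherwise by (F8) with $c'=u$. Suppose $c\to u$ in $\mathcal H$, and take $a\in D_u$; then $a\to u$ in $\mathcal H$, since $u\in U_{\mathcal H}$. As $u\to c$ in $Q$, $c\to u\leftarrow a$ is not a v-structure of $Q$, hence not one of $\mathcal H-i$, so $a,c$ are adjacent. Then $a\to u\to c$ in $Q$ gives $a\to c$ in $Q$, so $a\in D_c\cap D_u$, a contradiction. So $u\to c$ in $\mathcal H$, and $i\to u\to c$ gives $i\to c$ in $\mathcal H$. If $a\to c$ in $\mathcal H$ for some $a\in\bar N$, then (F2) gives $a\in D_c$ and (F5) gives $c\in U_{\mathcal H}$, a contradiction. This is (G1).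

For $a\in D_c$: $u\to c\leftarrow a$ in $Q$, but $c\to a$ in $\mathcal H$, so this is not a v-structure and $u,a$ are adjacent. If $a\to u$ in $Q$, then $a\in D_u\cap D_c$, a contradiction; so $u\to a$ in $Q$, which is the rest of (G3). Hence $a$ is neither $u$ nor an ancestor of $u$, which is (G2). Finally $N\setminus L_>=M\cup L_{<u}\cup\{u\}$ and $M\cup L_{<u}\to u$ in $Q$, so $N\setminus L_>\subseteq X$; and $u\to c$ in $Q$ for $c\in L_>$, so $L_>\cap X=\emptyset$.

*Case II.* Let $c\in L$; then $c\notin U_{\mathcal H}$. Take a pair $\{b,b'\}$ as in Lemma 2. As $\{i,b,b'\}\in\mathcal A$ and $\alpha_{\mathcal H}=0$, $b$ and $b'$ are not both parents of $i$ in $\mathcal H$; say $i\to b^*$ in $\mathcal H$ with $b^*\in\{b,b'\}$. By Lemma 1, $b\to c\leftarrow b'$ is a v-structure of $Q$, hence of $\mathcal H-i$. So $i\to b^*\to c$ and therefore $i\to c$ in $\mathcal H$. Now (G1) follows as in Case I: $a\to c$ in $\mathcal H$ with $a\in\bar N$ would give $c\in U_{\mathcal H}$.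

Let $a\in D_c$ and $x\in M$. Since $x\to c\leftarrow a$ in $Q$ but $c\to a$ in $\mathcal H$, $x$ and $a$ are adjacent. Suppose $x\in C$ and $a\to x$ in $Q$. Then $a\in D_x$, so $x\in W\cap M\subseteq U_{\mathcal H}$, while $c\in W\setminus U_{\mathcal H}$, $x\to c$ in $\mathcal G$, and $a\in D_x\cap D_c$, contradicting (F8). So $x\to a$ in $Q$ for $x\in C\cap M$. Suppose $x\in P$ and $a\to x$ in $Q$. Take $b\in M''\cap C$; by what was just shown, $b\to a$, and $i\to b\to a\to x\to i$ is a cycle in $\mathcal G$. So $x\to a$ in $Q$ for all $x\in M$. Since $a\notin M$, and $a\in\mathrm{An}_Q(M)$ would close a cycle, $a\notin X$: this is (G2). Also $N\setminus L=M\subseteq X$; and as $M\to L$ in $Q$, no element of $L$ is an ancestor of $M$, so $L\cap X=\emptyset$. $\square$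

## 10. Reorienting $Q$: essential graphs and perfect orderings

To build $\mathcal H_1$ we want to turn the edges $a\to c$ with $c\in L_>$, $a\in D_c$ around. Doing just that in $\mathcal G$ is the obvious attempt, and it works in Examples A and B. Here is where it stops.

**Example C.** Add to Example A a vertex $6$ with $2\to6$ and $6\to5$. So $\mathcal G$ has $1\to2,\ 1\to3,\ 4\to2,\ 2\to3,\ 2\to5,\ 2\to6,\ 6\to5,\ 5\to3$ (order $1,4,2,6,5,3$). With $i=1$, still $N=C=L=\{2,3\}$, $D_2=\{4\}$, $D_3=\{5\}$. Here $Q$ has no v-structure: the only vertices with two parents in $Q$ are $5$, with adjacent parents $2,6$, and $3$, with adjacent parents $2,5$. Reversing $5\to3$ alone gives $3\to5\leftarrow6$ with $3,6$ non-adjacent, a new v-structure, so (3)(b) fails. Reversing $6\to5$ as well gives $4\to2\to3\to5\to6$ with $2\to5$, $2\to6$, which has no v-structures; together with $1\to2$, $1\to3$ it satisfies (3) with $L_>=\{3\}$.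

So the reversal has to be propagated through $Q$. The right setting is the essential graph.

**Definition (essential graph).** $Q^*$ has the skeleton of $Q$. Edges with the same orientation in all DAGs equivalent to $Q$ are directed, the others undirected. Its *chain components* are the connected components of the undirected part.

By Andersson–Madigan–Perlman (Ann. Statist. 25 (1997), Theorem 4.1), $Q^*$ is a chain graph (no partially directed cycles), each chain component $\tau$ induces a chordal undirected graph $Q^*[\tau]$, and there is no induced $x\to y-z$. In Examples A and C, $Q$ has no v-structures, $Q^*$ is completely undirected, and there is one chain component. In Example B the v-structures $2\to4\leftarrow3$ and $2\to5\leftarrow3$ make four edges directed, and $4-5$ is undirected because reversing $5\to4$ in $Q$ gives an equivalent DAG; the components are $\{2\},\{3\},\{4,5\}$.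

**(E1)** *If $x\to y$ is directed in $Q^*$ and $y\in\tau$, then $x\to z$ is directed in $Q^*$ for all $z\in\tau$.* Let first $y-z$. Since $x\to y-z$ is not induced, $x,z$ are adjacent; $x-z$ or $z\to x$ would give a partially directed cycle $x\to y-z\cdots x$. So $x\to z$ is directed. As $\tau$ is connected by undirected edges, repeat along a path.

**(E2)** *For every DAG $R\sim Q$, $R[\tau]$ has no v-structures.* A v-structure of $R[\tau]$ is one of $R$, hence of every DAG equivalent to $Q$, so its edges are directed in $Q^*$. But all edges inside $\tau$ are undirected, because $Q^*[\tau]$ is an undirected graph.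

**(E3)** *Orienting each $Q^*[\tau]$ acyclically without v-structures, and keeping the directed edges, gives a DAG $Q'\sim Q$.* A directed cycle of $Q'$ either lies in one $\tau$, which is excluded, or contains a directed edge of $Q^*$ and is then a partially directed cycle of $Q^*$. The v-structures of $Q$ have directed edges in $Q^*$, so they are kept. Conversely, let $x\to y\leftarrow z$ be a v-structure of $Q'$. If both edges are undirected in $Q^*$, it lies in one $\tau$, which is excluded. If exactly one is directed, say $x\to y$, with $y-z$, then (E1) makes $x,z$ adjacent, which is excluded. So both are directed in $Q^*$, and it is a v-structure of $Q$.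

**Definition (perfect ordering, convex set).** An ordering of the vertices of an undirected graph is *perfect* if the earlier neighbors of each vertex form a clique. A set $Y$ of vertices is *convex* if no induced path of length at least $2$ has both ends in $Y$ and all interior vertices outside $Y$.

Orienting from earlier to later along a perfect ordering is acyclic and has no v-structures. On the path $1-2-3$ the set $\{1,3\}$ is not convex; its ordering $1,3$ is perfect on the induced subgraph, which has no edges, but it cannot be continued by $2$, which would have the non-adjacent earlier neighbors $1,3$. Convexity removes exactly this obstacle.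

**Lemma 3.** If $\Gamma$ is chordal and $Y\subseteq V(\Gamma)$ is convex, then every perfect ordering of $\Gamma[Y]$ extends to a perfect ordering of $\Gamma$ beginning with $Y$.

**Proof.** If $Y\ne V(\Gamma)$, it suffices to find a simplicial vertex of $\Gamma$ (one whose neighbors form a clique) outside $Y$: put it last, delete it, and iterate. The smaller graph is chordal, and $Y$ stays convex, as induced paths of the smaller graph are induced in $\Gamma$. Let $K$ be a component of $\Gamma-Y$ and $Y_K$ the set of vertices of $Y$ with a neighbor in $K$. Then $Y_K$ is a clique: for non-adjacent $y,y'\in Y_K$, a shortest path from $y$ to $y'$ with interior in $K$ is induced, has length at least $2$ and interior outside $Y$, contradicting convexity. By Dirac's theorem the chordal graph $\Gamma[K\cup Y_K]$ is complete or has two non-adjacent simplicial vertices. In the first case every vertex of $K$ is simplicial in it; in the second, the two vertices are not both in the clique $Y_K$, so one lies in $K$. This vertex is simplicial in $\Gamma$, because all neighbors of a vertex of $K$ lie in $K\cup Y_K$.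 $\square$

## 11. Constructing $\mathcal H_1$ from the cut

For each chain component $\tau$ of $Q^*$ put $Y_\tau=\tau\cap(X\cup L_>)$. The plan is to order $Y_\tau$ as $Q$ does and put everything else later. Then the edges inside $X\cup L_>$ do not change, and the elements of $L_>$ come before their neighbors outside $X\cup L_>$.

**Step 10: $Y_\tau$ is convex in $Q^*[\tau]$.** This makes Lemma 3 applicable. Let $v_0,\dots,v_k$ with $k\ge2$ be an induced path in $Q^*[\tau]$ with exactly its ends in $Y_\tau$. A collider $v_{j-1}\to v_j\leftarrow v_{j+1}$ on it would be a v-structure inside $\tau$; so by (E2) the path has no collider in $Q$, nor in $\mathcal H-i\sim Q$. The ends are non-adjacent.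

*Both ends in $L_>$.* Impossible, since $L$ is a clique.

*Both ends in $X$.* Since $v_1,v_{k-1}\notin X$ and $X$ is ancestral, $v_0\to v_1$ and $v_k\to v_{k-1}$ in $Q$. A path whose first edge points forward and last edge backward has a collider, which is impossible.

*One end $v_0=x\in X$, the other $v_k=c\in L_>$, in Case II.* There is $m_0\in M$ with $x=m_0$ or $x\in\mathrm{An}_Q(m_0)$. For every $b\in M''$, with partner $b'$, $b\to c\leftarrow b'$ is a v-structure of $Q$; so $b\to c$ is directed in $Q^*$, and (E1) gives $b\to x$ in $Q$. Hence every $b\in M''$ is a proper ancestor of $m_0$ in $Q$. So $m_0\notin M''$. Also $m_0\notin P$: for $b\in M''\cap C$ we would get a cycle in $\mathcal G$ from $i\to b$ along a directed path to $m_0$ and back by $m_0\to i$. So $m_0\in(C\cap M)\setminus M''$. Then $m_0$ is adjacent to all $b\in M''$, and $b\to m_0$ because $b$ is an ancestor of $m_0$. This contradicts Lemma 2.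

*One end $v_0=x\in X$, the other $v_k=c\in L_>$, in Case I.* We have $x\to v_1$ in $Q$ because $v_1\notin X$. There is no collider, so $x\to v_1\to\dots\to v_{k-1}\to c$ in $Q$. Put $y=v_{k-1}$. By (2), $\mathrm{pa}_Q(c)=M\cup L_{<c}\cup D_c$, and $M\cup L_{<c}\subseteq N\subseteq X\cup L_>$, while $y\notin Y_\tau$. So $y\in D_c$, and $u\to y$ in $Q$ by (G3).

Next, $u\in\tau$. Otherwise the edge $u\to c$ of $Q$ joins different components, so it is directed in $Q^*$, and (E1) gives $u\to x$ in $Q$; as $x\in X$ and $x\ne u$, we have $x\in\mathrm{An}_Q(u)$, which gives a cycle. Also $x\ne u$ in any case, because $u$ is adjacent to $c$ and $x$ is not.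

Now go down the path. Suppose $u\to v_j$ in $Q$ with $1\le j\le k-1$; this holds for $j=k-1$. Since also $v_{j-1}\to v_j$, and $v_{j-1}\ne u$ (it is $x$, or it is outside $X$), (E2) shows that $u,v_{j-1}$ are adjacent. If $j-1\ge1$, then $v_{j-1}\notin X$, so $u\to v_{j-1}$ in $Q$, and we continue. At the end, $u$ and $x$ are adjacent, and $x\to u$ in $Q$ since $x\in\mathrm{An}_Q(u)$.

All of $N\setminus\{c\}$ is adjacent to $c$ by Lemma 1, and $x$ is not, so $x\in\bar N$. Thus $x\in D_u$, and $x\to u$ in $\mathcal H$ because $u\in U_{\mathcal H}$. By (G3) and (G1), $u\to c\to y$ in $\mathcal H$. The path has no collider in $\mathcal H-i$, so starting from $c\to v_{k-1}$ we get $c\to v_{k-1}\to v_{k-2}\to\dots\to v_0=x$ in $\mathcal H$. Hence $x\to u\to c\to\dots\to x$ is a cycle in $\mathcal H$, a contradiction. So $Y_\tau$ is convex.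

**Step 11: the orientation $Q'$.** Order $Y_\tau$ by putting first $X\cap\tau$ in a topological order of $Q$, then $L_>\cap\tau$ in the order $<$. The earlier neighbors of a vertex are $Q$-parents of it in $\tau$: inside $X$ and inside $L_>$ by the choice of order, and for an edge between $x\in X$ and $c\in L_>$ because $X$ is ancestral and $c\notin X$. By (E2) they form a clique, so the ordering is perfect. Extend it to $\tau$ by Lemma 3 and orient $Q^*[\tau]$ from earlier to later. By (E3) we get a DAG $Q'\sim Q$ with three properties.

*(Q1) $Q'$ and $Q$ agree on all edges inside $X\cup L_>\supseteq N$.* Directed edges of $Q^*$ agree. An undirected one has both ends in some $Y_\tau$, and the order of $Y_\tau$ is compatible with $Q$.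

*(Q2) $X$ is ancestral in $Q'$, and $\mathrm{pa}_{Q'}(x)=\mathrm{pa}_Q(x)$ for $x\in X$.* An edge between $x\in X$ and $r\notin X$ is $x\to r$ in $Q$. If it is directed in $Q^*$, it is kept. If not, $x$ and $r$ lie in the same $\tau$, and $x$ precedes $r$, because $X\cap\tau$ is an initial piece of the ordering. So $X$ is ancestral in $Q'$, and (Q1) gives the equality of parent sets.

*(Q3) For $c\in L_>$ and $a\in\bar N$ adjacent to $c$: $c\to a$ in $Q'$.* If the edge is directed in $Q^*$, it is oriented as in $\mathcal H-i\sim Q$, and (G1) applies. Otherwise $a,c$ lie in one $\tau$. If $a\in X$, then $a\to c$ in $Q$, so $a\in D_c\cap X$, which is empty by (G2). So $a\notin X$, and $a\notin L_>$ because $a\in\bar N$. Thus $a\notin Y_\tau$, while $c\in Y_\tau$, and $c$ precedes $a$.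

**Step 12: the DAG $\mathcal H_1$.** Let $\mathcal H_1$ be $Q'$ together with $p\to i$ for $p\in P$ and $i\to c$ for $c\in C$. If it had a cycle, $Q'$ would have a directed path from some $c\in C$ to some $p\in P$. Since $P\subseteq M\subseteq N\setminus L_>\subseteq X$, (Q2) shows that the path lies in $X$ and is a path of $Q$; then $p\to i\to c\to\dots\to p$ is a cycle in $\mathcal G$, a contradiction. So $\mathcal H_1$ is a DAG with skeleton $G$. Condition (3)(a) is (Q1) together with the choice of the edges at $i$. Condition (3)(b) is $Q'\sim Q$. Condition (3)(c) is (Q2) for $c\in C\setminus L_>\subseteq X$, and (Q3) for $c\in L_>$. This proves (1)⇒(3) and Theorem 2. $\blacksquare$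

On the examples the construction does the following. In Example A take $L_>=\{3\}$, $u=2$, $X=\{2,4\}$; the ordering is $4,2,3$, then $5$, and the result is the $\mathcal H_1$ of Section 1. In Example C it is $4,2,3$, then $5,6$: the earlier neighbors of $5$ are $2,3$ and those of $6$ are $2,5$, both cliques. In Example B take $L_>=\{4\}$, $X=\{2,3\}$; in the component $\{4,5\}$ we have $Y_\tau=\{4\}$ and the ordering $4,5$, which reverses $5\to4$.

## 12. Diamonds, small $n$, and the three counterexamples on five vertices

Assume condition (3), with $\mathcal H_1$ and $Q'=\mathcal H_1-i$. Let $w\in W\cap L_>$ and $b\in D_w$. By (3)(c), $w\to b$ in $Q'$. Two consequences carry the corollaries.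

**(R)** *Every $x\in N\setminus L_>$ is adjacent to $b$.* In $Q$ we have $x\to w\leftarrow b$ (as in Step 2), but $w\to b$ in $Q'\sim Q$; so this is not a v-structure. Also $x$ is adjacent to $i$ and to $w$, and $b$ is not adjacent to $i$.

**(R′)** *If $u\in W\cap(L\setminus L_>)$, then $D_u\cap D_w=\emptyset$.* For $a$ in both, $a\to u$ in $Q'$ by (c), $u\to w$ by (a), and $w\to a$ by (c): a cycle in $Q'$.

**Corollary 1.** If the skeleton $G$ has no induced diamond ($K_4$ minus an edge), in particular if $G$ is triangle-free, e.g. a forest, the conjecture holds for all $\mathcal G$ with skeleton $G$ and all $i$.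

**Proof.** If it fails, (3) holds. Then $N\setminus L_>\ne\emptyset$: either it contains some $u\in W\cap(L\setminus L_>)$, or $\mathcal A\ne\emptyset$ and it contains $M$, which is non-empty since $M\cup\{i\}\in\mathcal A$. For $x\in N\setminus L_>$, (R) shows that $\{i,x,w,b\}$ has all edges except $ib$, an induced diamond. $\square$

**Corollary 2.** The conjecture is true for $n\le4$ and false for every $n\ge5$.

**Proof.** Falsity is Theorem 1. If the conjecture fails, (3) holds. If there are $u\in W\cap(L\setminus L_>)$ and $a\in D_u$, then $i,u,w,a,b$ are distinct; $a\ne b$ by (R′). If $\mathcal A\ne\emptyset$, Lemma 2 gives a non-adjacent pair $b_1,b_2\in M''\subseteq M$, and $i,b_1,b_2,w,b$ are distinct because $w\in L$ and $b\in\bar N$. So $n\ge5$. $\square$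

**Corollary 3.** For $n=5$, up to isomorphism, the conjecture fails for exactly three pairs $(\mathcal G,i)$:

- (α) $i\to u,\ i\to w,\ u\to w,\ a\to u,\ u\to b,\ b\to w$ (Theorem 1);
- (β) $i\to b_1,b_2,w$; $\ b_1,b_2\to w$; $\ b_1,b_2\to b$; $\ b\to w$;
- (γ) as (β), but with $b_1\to i$ instead of $i\to b_1$.

**Proof.** Suppose the conjecture fails for $(\mathcal G,i)$, so that (3) holds. At least one of two cases occurs.

*First case: there is $u\in W\cap(L\setminus L_>)$, with $a\in D_u$.* The five vertices are $i,u,w,a,b$, so $N=\{u,w\}\subseteq C$, and $u\to w$. If $a,w$ were adjacent, $a\to u\to w$ would give $a\in D_u\cap D_w$, against (R′); so they are not. By (R), $u,b$ are adjacent, and $b\to u$ would give $b\in D_u\cap D_w$; so $u\to b$. Suppose $a,b$ are adjacent. In $Q'$ we have $a\to u\to w\to b$; the transitivity rule gives $u\to b$ and then $a\to b$ in $Q'$. So $a\to b\leftarrow w$ is a v-structure of $Q'$, but not of $Q$, where $b\to w$; a contradiction. So $a,b$ are not adjacent, and this is (α), which is Example A with $i,u,w,a,b=1,2,3,4,5$.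

*Second case: $\mathcal A\ne\emptyset$.* By Lemma 2 there is a non-adjacent pair $b_1,b_2\in M$, not both in $P$. The five vertices are $i,b_1,b_2,w,b$, with $N=\{b_1,b_2,w\}$, $M=\{b_1,b_2\}$, $L=L_>=\{w\}$, and $b_1,b_2,i,b\to w$ by Lemma 1 and $b\in D_w$. By (R), $b$ is adjacent to $b_1$ and $b_2$. Suppose $b\to b_j$ in $Q$ with $b_j\in C$. Then $b\in D_{b_j}$, and $b\to b_j\to w\to b$ is a cycle in $Q'$, by (c), (a), (c). So $b_j\to b$ whenever $b_j\in C$. Suppose $b\to b_j$ in $Q$ with $b_j\in P$. The other vertex $b_l$ of the pair is in $C$, so $b_l\to b$, and $i\to b_l\to b\to b_j\to i$ is a cycle in $\mathcal G$. So $b_1,b_2\to b$, and $|P|=0$ gives (β), $|P|=1$ gives (γ).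

*Conversely*, (α) is a counterexample by Theorem 1. In (β) and (γ), $\{i,b_1,b_2\}\in\mathcal A$, since a sink could only be $i$ and $b_2\in C$. Sets $S$ with $i\in S\subseteq N\cup\{i\}$ and $w\in S$ have sink $w$, so $\mathcal A=\{\{i,b_1,b_2\}\}$, $M=\{b_1,b_2\}$, $L=\{w\}$. Moreover $D_w=\{b\}$, and $D_{b_1},D_{b_2}$ are empty where defined, so $W=\{w\}$. Take $L_>=\{w\}$ and let $\mathcal H_1$ be $\mathcal G$ with $b\to w$ reversed. It is acyclic, with order $i,b_1,b_2,w,b$ in (β) and $b_1,i,b_2,w,b$ in (γ). Nothing inside $N\cup\{i\}$ changes, which is (a). Both $\mathcal H_1-i$ and $Q$ have exactly the v-structures $b_1\to w\leftarrow b_2$ and $b_1\to b\leftarrow b_2$, which is (b). And (c) holds since $w$ has lost its only parent in $\bar N$. Also $\mathcal G\not\sim\mathcal G'$, because $\mathcal A\ne\emptyset$. By Theorem 2 the conjecture fails for both.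

The three pairs are pairwise non-isomorphic: (α) has six edges and (β), (γ) have eight, while $i$ has no parent in (β) and one in (γ). $\square$
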